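\title{A gap between rank and border rank does not force strict submultiplicativity on the Segre square}


\begin{abstract}
The rank with respect to a projective variety is submultiplicative under Segre products. A conjecture from a paper of Ballico, Bernardi, Gesmundo, Oneto and Ventura predicts that the rank of $p\otimes p$ with respect to $X\times X$ is strictly smaller than the square of the $X$-rank of $p$ whenever the border rank of $p$ is smaller than its rank. We disprove the conjecture with an explicit smooth rational curve $X\subset\mathbb{P}^9$ and a point of border rank $2$ and rank $3$ whose tensor square has rank $9$. The construction extends to every pair (border rank, rank) $=(s,r)$ with $2\le s<r$, to any prescribed number of tensor powers, and to varieties of every dimension. On the other hand, a gap between rank and border rank in $\mathbb{P}^n$ does force strict submultiplicativity at some power bounded in terms of $n$ only.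
\end{abstract}

\section{Introduction}\label{sec:intro}

We work over $\mathbb{C}$. A \emph{variety} is a projective, irreducible, reduced subvariety $X\subseteq\mathbb{P}V$ that is nondegenerate, that is, not contained in a hyperplane. The \emph{$X$-rank} of a point $p\in\mathbb{P}V$ is
\[
\mathrm{R}_X(p)=\min\{r : p\in\langle q_1,\dots,q_r\rangle \text{ for some } q_1,\dots,q_r\in X\},
\]
where $\langle\,\cdot\,\rangle$ denotes the linear span. We use the same letter for a nonzero vector and for its class in projective space, and we write $\widehat{X}\subseteq V$ for the affine cone over $X$, the union of the lines that represent points of $X$. Then $\mathrm{R}_X(p)$ is the least number of vectors of $\widehat{X}$ whose sum is $p$. Since $\widehat{X}$ contains a basis of $V$, the rank is at most $\dim V$.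

The set of points of rank at most $r$ need not be closed. Its Zariski closure is the \emph{$r$-th secant variety} $\sigma_r(X)$, and the \emph{border $X$-rank} of $p$ is
\[
\underline{\mathrm{R}}_X(p)=\min\{r : p\in\sigma_r(X)\}\le \mathrm{R}_X(p).
\]
Zariski closed sets are closed in the Euclidean topology, so a limit of points of rank at most $r$ has border rank at most $r$. Rank counts the terms of an exact expression of $p$, and border rank counts the terms needed when $p$ may also be reached by degeneration. Since $\sigma_1(X)=X$, border rank $1$ means rank $1$.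

The \emph{Segre product} of varieties $X\subseteq\mathbb{P}V$ and $Y\subseteq\mathbb{P}U$ is the image $X\times Y\subseteq\mathbb{P}(V\otimes U)$ of the map $(x,y)\mapsto x\otimes y$. It is again a variety: a product of irreducible varieties over $\mathbb{C}$ is irreducible, and the tensors $x\otimes y$ with $x\in\widehat{X}$, $y\in\widehat{Y}$ span $V\otimes U$. We write $X^{\times k}\subseteq\mathbb{P}(V^{\otimes k})$ for the Segre product of $k$ copies of $X$. Multiplying a shortest expression of $p$ with a shortest expression of $u$ gives
\begin{equation}\label{eq:submult}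
\mathrm{R}_{X\times Y}(p\otimes u)\le \mathrm{R}_X(p)\,\mathrm{R}_Y(u).
\end{equation}

When is \eqref{eq:submult} strict for $p\otimes p$? For matrices it never is. Let $X\subseteq\mathbb{P}(V_1\otimes V_2)$ be the variety of matrices of rank one. Then $X$-rank is matrix rank, and it equals border rank because the matrices of rank at most $r$ form a closed set. A point $a\otimes b\otimes a'\otimes b'$ of $X\times X$ is a matrix of rank one in $(V_1\otimes V_1)\otimes(V_2\otimes V_2)$, and there $p\otimes p$ is the Kronecker product of $p$ with itself, a matrix of rank $\mathrm{R}_X(p)^2$. So $\mathrm{R}_{X^{\times2}}(p\otimes p)=\mathrm{R}_X(p)^2$.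

The picture changes when $p$ has rank $r$ but is a limit of points $g$ of rank at most $s<r$. Then $p^{\otimes k}$ is a limit of the points $g^{\otimes k}$, which have rank at most $s^k$, exponentially less than $r^k$. One expects part of this saving to survive in exact expressions, and one may guess that it is visible at the first opportunity, $k=2$. The smallest possible gap is border rank $2$ and rank $3$. It occurs on the twisted cubic, and there $p\otimes p$ indeed has rank at most $8$ (Example~\ref{ex:cubic}). The following conjecture is posed in \cite{BBGOV}.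

\begin{quote}
\textbf{Conjecture.} \emph{Let $X\subseteq\mathbb{P}^n$ be a variety and let $p\in\mathbb{P}^n$. If $\underline{\mathrm{R}}_X(p)<\mathrm{R}_X(p)$, then $\mathrm{R}_{X^{\times2}}(p\otimes p)<\mathrm{R}_X(p)^2$.}
\end{quote}

The conjecture is false.

\begin{theorem}\label{thm:nine}
Let $X\subset\mathbb{P}^9$ be the closure of the set of points
\[
[1:t:t^2:t^3:t^5:t^6:t^8:t^9:t^4-t^7:t^7-t^{10}],\qquad t\in\mathbb{C},
\]
and let $p=[0:1:0:\cdots:0]$. Then $X$ is a nondegenerate smooth rational curve, and
\[
\underline{\mathrm{R}}_X(p)=2,\qquad \mathrm{R}_X(p)=3,\qquad \mathrm{R}_{X^{\times2}}(p\otimes p)=9 .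
\]
Moreover $\mathrm{R}_{X\times Y}(p\otimes u)=3\,\mathrm{R}_Y(u)$ for every variety $Y\subseteq\mathbb{P}U$ and every $u\in\mathbb{P}U$ with $\mathrm{R}_Y(u)\le3$.
\end{theorem}

This curve belongs to a family that realizes every gap and keeps the rank multiplicative against all factors of bounded rank.

\begin{theorem}\label{thm:general}
Let $2\le s<r$, $M\ge1$ and $d\ge(r-1)M+r+s-1$. There are a nondegenerate smooth rational curve $X\subset\mathbb{P}^{d-1}$ and a point $p\in\mathbb{P}^{d-1}$ with $\underline{\mathrm{R}}_X(p)=s$ and $\mathrm{R}_X(p)=r$ such that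
\[
\mathrm{R}_{X\times Y}(p\otimes u)=\mathrm{R}_X(p)\,\mathrm{R}_Y(u)
\]
for every variety $Y\subseteq\mathbb{P}U$ and every $u\in\mathbb{P}U$ with $\mathrm{R}_Y(u)\le M$.
\end{theorem}

\begin{corollary}\label{cor:powers}
Let $2\le s<r$, $k\ge1$ and $d\ge(r-1)r^{k-1}+r+s-1$. There are a nondegenerate smooth rational curve $X\subset\mathbb{P}^{d-1}$ and a point $p$ with $\underline{\mathrm{R}}_X(p)=s$, $\mathrm{R}_X(p)=r$ and $\mathrm{R}_{X^{\times j}}(p^{\otimes j})=r^j$ for all $1\le j\le k$. In particular, the conjecture fails for curves in $\mathbb{P}^n$ for every $n\ge9$.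
\end{corollary}

So the conjecture cannot be repaired by replacing the square with a fixed higher power, even if the pair $(s,r)$ is fixed in advance. Cones over these curves give counterexamples of every positive dimension (Proposition~\ref{prop:cone}). What survives of the conjecture is a statement in which the power depends on the ambient space.

\begin{theorem}\label{thm:upper}
Let $X\subseteq\mathbb{P}^n$ be a variety and let $p\in\mathbb{P}^n$ with $s=\underline{\mathrm{R}}_X(p)<r=\mathrm{R}_X(p)$. Then for all $k\ge1$
\[
\mathrm{R}_{X^{\times k}}(p^{\otimes k})\le\binom{n+k}{n}s^k .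
\]
Hence $\mathrm{R}_{X^{\times k}}(p^{\otimes k})<r^k$ whenever $\binom{n+k}{n}\left(\frac{n}{n+1}\right)^k<1$. This inequality holds for all $k$ above a bound that depends on $n$ only.
\end{theorem}

\begin{corollary}\label{cor:exponent}
For $n\ge9$ let $e(n)$ be the least $k$ such that $\mathrm{R}_{X^{\times k}}(p^{\otimes k})<\mathrm{R}_X(p)^k$ for all varieties $X\subseteq\mathbb{P}^n$ and all $p\in\mathbb{P}^n$ with $\underline{\mathrm{R}}_X(p)<\mathrm{R}_X(p)$. Then $e(n)$ is finite, the strict inequality holds for all such $X,p$ and all $k\ge e(n)$, and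
\[
e(n)>1+\Big\lfloor\log_3\frac{n-3}{2}\Big\rfloor .
\]
In particular $e(n)\ge3$.
\end{corollary}

Section~\ref{sec:rnc} studies a tangent vector to a rational normal curve; it shows why the twisted cubic satisfies the conjecture and how to build a curve that does not. Section~\ref{sec:criterion} isolates the counting argument behind all lower bounds. Theorem~\ref{thm:nine} is proved by hand in Section~\ref{sec:nine}, Theorem~\ref{thm:general} and Corollary~\ref{cor:powers} in Section~\ref{sec:general}. Cones are treated in Section~\ref{sec:cones}, and high powers in Section~\ref{sec:upper}.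

\section{Tangent vectors to rational normal curves}\label{sec:rnc}

Let $S_d$ be the space of polynomials $f=\sum_{i=0}^d f_it^i$ of degree at most $d$; it has dimension $d+1$. For $t\in\mathbb{C}$ let $\mathrm{ev}_t\in S_d^*$ be the functional $f\mapsto f(t)$, and let $\mathrm{ev}_\infty(f)=f_d$. The \emph{rational normal curve} of degree $d$ is
\[
C_d=\{\mathrm{ev}_t : t\in\mathbb{P}^1\}\subset\mathbb{P}S_d^*=\mathbb{P}^d .
\]
In the basis dual to the monomials, $\mathrm{ev}_t=(1,t,\dots,t^d)$ and $\mathrm{ev}_\infty=(0,\dots,0,1)$. The advantage of this description is that linear forms on the ambient space are polynomials, so that statements about spans of points of $C_d$ become statements about interpolation.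

Let $d\ge2$ and let $\tau\in S_d^*$ be the functional $\tau(f)=f'(0)=f_1$. It spans, together with $\mathrm{ev}_0$, the tangent line to $C_d$ at $\mathrm{ev}_0$, and
\begin{equation}\label{eq:tangent}
\tau=\lim_{\varepsilon\to0}\frac{1}{\varepsilon}(\mathrm{ev}_\varepsilon-\mathrm{ev}_0).
\end{equation}
Since $\tau=(0,1,0,\dots,0)$ is not on $C_d$, its border rank is $2$.

\begin{lemma}\label{lem:hermite}
Let $B\subset\mathbb{P}^1\setminus\{0\}$ with $|B|\le d-1$. Then $\mathrm{ev}_0$, $\tau$ and $\mathrm{ev}_b$ $(b\in B)$ are linearly independent in $S_d^*$. Equivalently, these functionals take any prescribed values on a suitable $f\in S_d$.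
\end{lemma}

\begin{proof}
Enlarging $B$, we may assume $|B|=d-1$, so that there are $d+1=\dim S_d$ functionals, and it suffices to show that their common kernel is $0$. Let $f$ lie in it. Then $f$ has a double root at $0$ and a root at each finite $b\in B$. If $\infty\notin B$, these are $d+1$ roots of a polynomial of degree at most $d$. If $\infty\in B$, these are $d$ roots, and $f_d=0$ gives degree at most $d-1$. In both cases $f=0$.
\end{proof}

The lemma shows that $\tau$ does not lie in the span of $d-1$ points of $C_d$, so
\begin{equation}\label{eq:rankd}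
\underline{\mathrm{R}}_{C_d}(\tau)=2,\qquad \mathrm{R}_{C_d}(\tau)\ge d .
\end{equation}

\begin{example}[The twisted cubic]\label{ex:cubic}
Let $d=3$ and $z=\mathrm{ev}_\infty$. For $a\ne0$ we have $\frac{1}{2a}(f(a)-f(-a))=f_1+a^2f_3$, that is,
\begin{equation}\label{eq:cubic}
\tau+a^2z=\frac{1}{2a}(\mathrm{ev}_a-\mathrm{ev}_{-a}).
\end{equation}
So $\tau+\lambda z$ has rank at most $2$ for every $\lambda\ne0$, and $\tau=(\tau+z)-z$ has rank at most $3$. By \eqref{eq:rankd}, $\tau$ has border rank $2$ and rank $3$. Expanding the right-hand side verifies the identity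
\begin{equation}\label{eq:eight}
\tau\otimes\tau=(\tau+z)\otimes(\tau+z)-\big(\tau+\tfrac12z\big)\otimes z-z\otimes\big(\tau+\tfrac12z\big).
\end{equation}
By \eqref{eq:submult} the three terms have rank at most $4$, $2$ and $2$, so $\mathrm{R}_{C_3^{\times2}}(\tau\otimes\tau)\le8<9$.
\end{example}

Identity \eqref{eq:eight} holds for any two vectors. If $p$ has $X$-rank $r$ and there is $z\in\widehat{X}$ such that both $p+z$ and $p+\frac12z$ have rank at most $r-1$, it gives $\mathrm{R}_{X^{\times2}}(p\otimes p)\le(r-1)^2+2(r-1)=r^2-1$. The saving comes from two different shortest expressions of $p$, and the border rank plays no visible role. This suggests looking for a counterexample among points that have small border rank but only one short expression.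

By \eqref{eq:rankd}, for large $d$ the vector $\tau$ has border rank $2$ and no short expression at all. We give it exactly one. Choose three points of $C_d$ and a combination $\eta$ of them, and project $C_d$ from the point $o=\tau-\eta$. The images of $\tau$ and $\eta$ coincide; call this point $p$. It is still a limit of points on secant lines, because it is the image of $\tau$, and it has rank at most $3$, because it is the image of $\eta$. The projection imposes a single new linear relation, so for large $d$ every other expression of $p$ should remain long. The next section shows that this property forces multiplicativity.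

\section{A criterion for multiplicativity}\label{sec:criterion}

A lower bound for the rank of $p\otimes u$ has to hold for every expression $p\otimes u=\sum_i x_i\otimes y_i$, and we know nothing in advance about the points $x_i$. The tool is contraction. A linear form $f\in V^*$ defines the linear map $V\otimes U\to U$, $x\otimes y\mapsto f(x)y$. If $f(p)=1$, it turns an expression of $p\otimes u$ into an expression of $u$ from which all terms with $f(x_i)=0$ have disappeared, and at least $\mathrm{R}_Y(u)$ terms must remain.

\begin{proposition}\label{prop:criterion}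
Let $X\subseteq\mathbb{P}V$ be a variety, let $Z=\{z_1,\dots,z_r\}\subseteq X$ be a set of $r$ points, let $p\in\langle Z\rangle$, and let $D\ge0$ be an integer. Assume that
\begin{equation}\label{eq:cond}
p\notin\big\langle B\cup (Z\setminus\{z_j\})\big\rangle\quad\text{for all } j \text{ and all } B\subseteq X\setminus Z \text{ with } |B|\le D .
\end{equation}
Then $\mathrm{R}_{X\times Y}(p\otimes u)=r\,\mathrm{R}_Y(u)$ for every variety $Y\subseteq\mathbb{P}U$ and every $u\in\mathbb{P}U$ with $(r-1)\,\mathrm{R}_Y(u)\le D$. In particular, if $D\ge r-1$, then $\mathrm{R}_X(p)=r$.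
\end{proposition}

Condition \eqref{eq:cond} says that an expression of $p$ which omits one of the points $z_j$ must use more than $D$ points outside $Z$.

\begin{proof}
Let $R=\mathrm{R}_Y(u)$. Since $\mathrm{R}_X(p)\le r$, the upper bound follows from \eqref{eq:submult}. For the lower bound let $p\otimes u=\sum_{i=1}^Nx_i\otimes y_i$ with nonzero $x_i\in\widehat{X}$ and $y_i\in\widehat{Y}$.

Let $K\subseteq X$ be a set with $p\notin\langle K\rangle$. There is $f\in V^*$ that vanishes on $K$ and satisfies $f(p)=1$. Contraction with $f$ gives $u=\sum_if(x_i)y_i$, so at least $R$ indices have $f(x_i)\ne0$. Therefore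
\begin{equation}\label{eq:survive}
p\notin\langle K\rangle\quad\Longrightarrow\quad \#\{i : x_i\notin K\}\ge R .
\end{equation}
Let $A$ be the set of points of $X\setminus Z$ that occur among $x_1,\dots,x_N$. Either $A$ is small, and then all of it can be removed at once, or it is large, and then it contributes many terms by itself.

\emph{Case $|A|\le D$.} Fix $j$ and let $K=A\cup(Z\setminus\{z_j\})$. Then $p\notin\langle K\rangle$ by \eqref{eq:cond}, and $x_i\notin K$ holds only if $x_i=z_j$ in $\mathbb{P}V$. By \eqref{eq:survive}, at least $R$ indices have $x_i=z_j$. These sets of indices are disjoint for $j=1,\dots,r$, so $N\ge rR$.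

\emph{Case $|A|>D$.} Choose $B\subset A$ with $|B|=D$ and let $K=B\cup(Z\setminus\{z_1\})$. At least $D$ indices have $x_i\in B\subseteq K$, and by \eqref{eq:survive} at least $R$ indices have $x_i\notin K$. So $N\ge D+R\ge(r-1)R+R=rR$.

For the last claim take $Y=\mathbb{P}^0$; then $R=1$ and $X\times Y=X$.
\end{proof}

The bound $(r-1)\mathrm{R}_Y(u)\le D$ is used only in the second case. To treat $p\otimes p$ we take $Y=X$ and $u=p$, and we need $D\ge(r-1)r$, which is $D\ge 6$ for $r=3$. On the twisted cubic, with $Z=\{\mathrm{ev}_1,\mathrm{ev}_{-1},\mathrm{ev}_\infty\}$, condition \eqref{eq:cond} already fails for $D=2$, because \eqref{eq:cubic} with $a=2$ puts $\tau$ in the span of $\mathrm{ev}_2,\mathrm{ev}_{-2},\mathrm{ev}_\infty$.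

\section{The curve in $\mathbb{P}^9$}\label{sec:nine}

We carry out the plan of Section~\ref{sec:rnc} and prove Theorem~\ref{thm:nine}. The degree is dictated by a count of interpolation conditions: six points of $B$, three points of $Z$, and the value and derivative at $0$ make eleven conditions, so $d=10$. Cube roots of unity make the coordinates simple.

\medskip\noindent\emph{The projection.}
Let $\omega=e^{2\pi i/3}$, $c_j=\omega^{-j}/3$ and $\eta=\sum_{j=0}^2c_j\,\mathrm{ev}_{\omega^j}\in S_{10}^*$. On a monomial, $\eta(t^i)=\frac13\sum_{j=0}^2\omega^{j(i-1)}$ equals $1$ if $i\equiv1\pmod3$ and $0$ otherwise. Hence $\eta(f)=f_1+f_4+f_7+f_{10}$, and $o=\tau-\eta$ is the functional $f\mapsto-(f_4+f_7+f_{10})$. Let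
\[
L=\ker o=\{f\in S_{10} : f_4+f_7+f_{10}=0\},\qquad V=L^* .
\]
Restriction of functionals $S_{10}^*\to V$ is surjective with kernel $\mathbb{C}o$, so it is the projection from $o$. From now on functionals are restricted to $L$. The ten polynomials
\[
1,\ t,\ t^2,\ t^3,\ t^5,\ t^6,\ t^8,\ t^9,\ t^4-t^7,\ t^7-t^{10}
\]
form a basis of $L$. In the dual coordinates on $\mathbb{P}V=\mathbb{P}^9$, the point $\mathrm{ev}_t$ with $t\in\mathbb{C}$ is the point displayed in Theorem~\ref{thm:nine}, $\mathrm{ev}_\infty=[0:\cdots:0:1]$, and $\tau=[0:1:0:\cdots:0]=p$. Since $o$ vanishes on $L$,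
\begin{equation}\label{eq:three}
p=c_0\,\mathrm{ev}_1+c_1\,\mathrm{ev}_\omega+c_2\,\mathrm{ev}_{\omega^2}\quad\text{in } V .
\end{equation}

\medskip\noindent\emph{The curve.}
In the coordinate $v=1/t$, after division by $t^{10}$, the map $t\mapsto\mathrm{ev}_t$ reads
\[
[v^{10}:v^9:v^8:v^7:v^5:v^4:v^2:v:v^6-v^3:v^3-1].
\]
So it is a morphism $\mathbb{P}^1\to\mathbb{P}^9$ that sends $\infty$ to $\mathrm{ev}_\infty$, and its image is $X$. Recall that a morphism from a smooth projective curve to projective space is a closed embedding if it is injective and its differential is nonzero at every point. For finite $t$ the ratio of the second coordinate to the first is $t$, which separates finite points and has nonzero derivative. The point $\mathrm{ev}_\infty$ is the only one with first coordinate $0$, and near it the ratio of the eighth coordinate to the tenth is $v/(v^3-1)$, whose derivative at $v=0$ is $-1$. So $X\cong\mathbb{P}^1$ is smooth. It is nondegenerate because a polynomial $f\in L=V^*$ that vanishes at all $t$ is $0$.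

\medskip\noindent\emph{Condition \eqref{eq:cond} with $r=3$ and $D=6$.}
Let $Z=\{\mathrm{ev}_1,\mathrm{ev}_\omega,\mathrm{ev}_{\omega^2}\}$; then $p\in\langle Z\rangle$ by \eqref{eq:three}. Identify $X$ with $\mathbb{P}^1$. Let $B\subset\mathbb{P}^1\setminus\{1,\omega,\omega^2\}$ with $|B|\le6$, and let $j\in\{0,1,2\}$. The set $(B\setminus\{0\})\cup\{1,\omega,\omega^2\}$ has at most $9=d-1$ elements, so Lemma~\ref{lem:hermite} gives $f\in S_{10}$ with
\begin{gather*}
f(0)=0,\qquad f'(0)=1,\qquad \mathrm{ev}_b(f)=0\ \ (b\in B\setminus\{0\}),\\
f(\omega^j)=1/c_j,\qquad f(\omega^l)=0\ \ (l\ne j).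
\end{gather*}
The value at $\omega^j$ is chosen so that $\eta(f)=1=\tau(f)$. Thus $o(f)=0$ and $f\in L$. As a linear form on $V$, $f$ vanishes on $B$ and on $\mathrm{ev}_{\omega^l}$ for $l\ne j$, while $p(f)=1$. This proves \eqref{eq:cond}.

\medskip\noindent\emph{Ranks.}
Proposition~\ref{prop:criterion} gives $\mathrm{R}_X(p)=3$, and $\mathrm{R}_{X\times Y}(p\otimes u)=3\,\mathrm{R}_Y(u)$ whenever $2\,\mathrm{R}_Y(u)\le6$. With $Y=X$ and $u=p$ we obtain $\mathrm{R}_{X^{\times2}}(p\otimes p)=9$. The limit \eqref{eq:tangent} holds in $V$ as well, so $\underline{\mathrm{R}}_X(p)\le2$, and $p\notin X=\sigma_1(X)$ because $\mathrm{R}_X(p)=3$. Hence $\underline{\mathrm{R}}_X(p)=2$, and Theorem~\ref{thm:nine} is proved.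

\section{Projections of rational normal curves}\label{sec:general}

For border rank $s$ we replace $\tau$ by a limit of combinations of $s$ points of $C_d$ that collide at $0$. One new difficulty appears. For $s=2$ the lower bound on the border rank was free, while for $s>2$ we must exclude that $p$ is a limit of combinations of $s-1$ points, which may collide anywhere on the curve. So we need spans of points with multiplicities.

\subsection{Spans of divisors}

Identify $f\in S_d$ with the binary form $\sum_if_i\,t_0^{d-i}t_1^i$ of degree $d$; then $\mathrm{ev}_t$ is evaluation at $(1,t)$ and $\mathrm{ev}_\infty$ is evaluation at $(0,1)$. An \emph{effective divisor} on $\mathbb{P}^1$ is a finite sum $E=\sum_tm_t\,t$ with integers $m_t\ge0$, of degree $\deg E=\sum_tm_t$. It is the zero divisor of a binary form $G_E$ of degree $\deg E$, unique up to scalar. We write $E'\le E$ if $G_{E'}$ divides $G_E$, and $E\vee E'$ and $E\wedge E'$ for the divisors of the least common multiple and the greatest common divisor of $G_E$ and $G_{E'}$. Their degrees add up to $\deg E+\deg E'$.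

Let $I_E\subseteq S_d$ be the space of forms divisible by $G_E$, and let $\langle E\rangle\subseteq S_d^*$ be its annihilator. If $\deg E\le d$, then $I_E=G_E\cdot S_{d-\deg E}$, and otherwise $I_E=0$. Therefore
\[
\dim\langle E\rangle=\min(\deg E,\,d+1).
\]
If $E'\le E$, then $\langle E'\rangle\subseteq\langle E\rangle$. For a point $t$ we have $\langle t\rangle=\mathbb{C}\,\mathrm{ev}_t$. For the point $q=0$ and $m\le d+1$, the space $I_{mq}$ consists of the polynomials with $f_0=\dots=f_{m-1}=0$, so $\langle mq\rangle$ is spanned by the coefficient functionals $f\mapsto f_i$ with $i<m$.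

\begin{lemma}\label{lem:spans}
Let $E,E'$ be effective divisors on $\mathbb{P}^1$.
\begin{enumerate}
\item[(i)] $\langle E\rangle+\langle E'\rangle=\langle E\vee E'\rangle$.
\item[(ii)] If $\deg(E\vee E')\le d+1$, then $\langle E\rangle\cap\langle E'\rangle=\langle E\wedge E'\rangle$.
\item[(iii)] If $E=E_1+\dots+E_m$ with pairwise disjoint supports and $\deg E\le d+1$, then $\langle E\rangle=\langle E_1\rangle\oplus\dots\oplus\langle E_m\rangle$.
\end{enumerate}
\end{lemma}

\begin{proof}
A form is divisible by $G_E$ and by $G_{E'}$ if and only if it is divisible by their least common multiple, so $I_E\cap I_{E'}=I_{E\vee E'}$. The annihilator of an intersection is the sum of the annihilators, which gives (i). In (ii), all four divisors have degree at most $d+1$, so by (i) the intersection has dimension $\deg E+\deg E'-\deg(E\vee E')=\deg(E\wedge E')$, and it contains $\langle E\wedge E'\rangle$, which has this dimension. In (iii), the sum of the $\langle E_i\rangle$ is $\langle E\rangle$ by (i), and it is direct because the dimensions add up.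
\end{proof}

By (i), if $E=t_1+\dots+t_m$ with distinct points, then $\langle E\rangle$ is spanned by $\mathrm{ev}_{t_1},\dots,\mathrm{ev}_{t_m}$.

\subsection{The construction}

Fix $s,r,M,d$ as in Theorem~\ref{thm:general}. Let $q=0$, let $a_1,\dots,a_r\in\mathbb{P}^1\setminus\{q\}$ be distinct, and let $c_1,\dots,c_r$ be nonzero scalars. Set
\[
Z=a_1+\dots+a_r,\qquad T=sq+Z,\qquad D=d+1-r-s .
\]
The hypothesis on $d$ says that $D\ge(r-1)M$, and $2\le s<r$ then gives
\begin{equation}\label{eq:D}
D\ge(r-1)M\ge r-1\ge\max(s,2).
\end{equation}
Define elements of $S_d^*$ by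
\[
\tau(f)=f_{s-1},\qquad \eta=\sum_{l=1}^rc_l\,\mathrm{ev}_{a_l},\qquad o=\tau-\eta .
\]
Then $\tau\in\langle sq\rangle$ and $\tau\notin\langle(s-1)q\rangle$. For $s=2$ this is the functional $\tau$ of Section~\ref{sec:rnc}, and Section~\ref{sec:nine} is the case $s=2$, $r=3$, $M=3$, $d=10$ with the cube roots of unity as the points $a_l$. By Lemma~\ref{lem:spans}(iii),
\begin{equation}\label{eq:T}
\langle T\rangle=\langle sq\rangle\oplus\mathbb{C}\,\mathrm{ev}_{a_1}\oplus\dots\oplus\mathbb{C}\,\mathrm{ev}_{a_r},
\end{equation}
so $\tau$ and $\eta$ are linearly independent. Let $V=S_d^*/\mathbb{C}o$, of dimension $d$, let $\pi:S_d^*\to V$ be the quotient map, and let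
\[
p=\pi(\tau)=\pi(\eta)\ne0 .
\]

Every question about $p$ and the projected curve lifts to a question about the plane spanned by $\tau$ and $\eta$, which contains both $o$ and the fiber $\pi^{-1}(p)$. The next lemma describes how this plane meets the spans of divisors of moderate degree. It is the precise form of the statement that the projection creates no expression of $p$ other than the two intended ones.

\begin{lemma}\label{lem:fiber}
Let $E$ be an effective divisor with $\deg(E\vee T)\le d+1$; this holds if $\deg E\le D$.
\begin{enumerate}
\item[(i)] If $o\in\langle E\rangle$, then $T\le E$.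
\item[(ii)] If $p\in\pi\langle E\rangle$, then $sq\le E$ or $Z\le E$.
\end{enumerate}
\end{lemma}

\begin{proof}
If $\deg E\le D$, then $\deg(E\vee T)\le D+r+s=d+1$. Suppose that $\alpha\tau+\beta\eta\in\langle E\rangle$. This vector also lies in $\langle T\rangle$, hence in $\langle E\wedge T\rangle$ by Lemma~\ref{lem:spans}(ii). Write $E\wedge T=mq+\sum_{l\in\Lambda}a_l$ with $m\le s$ and $\Lambda\subseteq\{1,\dots,r\}$. By Lemma~\ref{lem:spans}(iii), $\langle E\wedge T\rangle=\langle mq\rangle\oplus\bigoplus_{l\in\Lambda}\mathbb{C}\,\mathrm{ev}_{a_l}$. Comparing components in \eqref{eq:T}, we find $\alpha\tau\in\langle mq\rangle$, and $\beta c_l=0$ for $l\notin\Lambda$. Consequently, if $\alpha\ne0$, then $m=s$ and $sq\le E$; if $\beta\ne0$, then $\Lambda=\{1,\dots,r\}$ and $Z\le E$.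

For (i) take $\alpha=1$, $\beta=-1$. For (ii), $p\in\pi\langle E\rangle$ means that $\tau+\lambda o=(1+\lambda)\tau-\lambda\eta\in\langle E\rangle$ for some $\lambda\in\mathbb{C}$, and $1+\lambda$ and $\lambda$ are not both zero.
\end{proof}

\subsection{Proof of Theorem~\ref{thm:general}}

\noindent\emph{Step 1: the curve.}
By \eqref{eq:D} and Lemma~\ref{lem:fiber}(i), $o\notin\langle E\rangle$ for every $E$ of degree at most $2$, since $\deg T=r+s\ge5$. So $\pi$ is injective on $\langle E\rangle$ for such $E$. For $E=t$ this says $\pi(\mathrm{ev}_t)\ne0$, so $\varphi(t)=\pi(\mathrm{ev}_t)$ defines a morphism $\varphi:\mathbb{P}^1\to\mathbb{P}V=\mathbb{P}^{d-1}$. For $E=t+t'$ with $t\ne t'$ it says that $\pi(\mathrm{ev}_t)$ and $\pi(\mathrm{ev}_{t'})$ are independent, so $\varphi$ is injective. The space $\langle2t\rangle$ is spanned by $\mathrm{ev}_t$ and its derivative $f\mapsto f'(t)$ along the curve; at $\infty$ one uses the coordinate $1/t$, and the two functionals are $f_d$ and $f_{d-1}$. Their images under $\pi$ are independent, so the differential of $\varphi$ does not vanish. By the fact recalled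 in Section~\ref{sec:nine}, $\varphi$ is a closed embedding, and $X=\varphi(\mathbb{P}^1)$ is a smooth rational curve. It is nondegenerate because the $\mathrm{ev}_t$ span $S_d^*$ and $\pi$ is surjective.

\medskip\noindent\emph{Step 2: rank and multiplicativity.}
We apply Proposition~\ref{prop:criterion} to the points $z_l=\varphi(a_l)$, whose span contains $p=\pi(\eta)$. Let $B\subset\mathbb{P}^1\setminus\{a_1,\dots,a_r\}$ with $|B|\le D$, fix $j$, and let $E=\sum_{b\in B}b+\sum_{l\ne j}a_l$. The span of $\varphi(B)$ and the $z_l$ with $l\ne j$ is $\pi\langle E\rangle$. Since $E\vee T\le\sum_{b\in B}b+T$ has degree at most $D+r+s=d+1$, Lemma~\ref{lem:fiber}(ii) applies. Now $sq\not\le E$ because $E$ has no multiple point and $s\ge2$, and $Z\not\le E$ because $a_j$ does not occur in $E$. Hence $p\notin\pi\langle E\rangle$, which is \eqref{eq:cond}. By \eqref{eq:D}, $D\ge r-1$, and $(r-1)\mathrm{R}_Y(u)\le D$ whenever $\mathrm{R}_Y(u)\le M$. The proposition gives $\mathrm{R}_X(p)=r$ and $\mathrm{R}_{X\times Y}(p\otimes u)=r\,\mathrm{R}_Y(u)$.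

\medskip\noindent\emph{Step 3: $\underline{\mathrm{R}}_X(p)\le s$.}
Let $\zeta=e^{2\pi i/s}$, and for $\varepsilon\ne0$ let
\[
\tau_\varepsilon=\frac{1}{s\,\varepsilon^{s-1}}\sum_{j=0}^{s-1}\zeta^{j}\,\mathrm{ev}_{\varepsilon\zeta^j}.
\]
Then $\tau_\varepsilon(t^i)=\varepsilon^{i-s+1}\cdot\frac1s\sum_j\zeta^{j(i+1)}$ equals $\varepsilon^{i-s+1}$ if $i\equiv s-1\pmod s$ and $0$ otherwise. So $\tau_\varepsilon(f)=f_{s-1}+\varepsilon^sf_{2s-1}+\cdots$ tends to $\tau(f)$ as $\varepsilon\to0$. The vectors $\pi(\tau_\varepsilon)$ are sums of $s$ vectors of $\widehat{X}$ and tend to $p\ne0$, so $p\in\sigma_s(X)$.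

\medskip\noindent\emph{Step 4: $\underline{\mathrm{R}}_X(p)\ge s$.}
We enclose $\sigma_{s-1}(X)$ in a closed set to which Lemma~\ref{lem:fiber} applies. Let $\Sigma\subseteq\mathbb{P}S_d^*$ be the union of the spaces $\mathbb{P}\langle E\rangle$ over all effective divisors $E$ of degree $s-1$. These divisors correspond to the points $G\in\mathbb{P}S_{s-1}$, and
\[
\{(G,\xi)\in\mathbb{P}S_{s-1}\times\mathbb{P}S_d^* : \xi(GH)=0\ \text{for all } H\in S_{d-s+1}\}
\]
is cut out by bilinear equations in $(G,\xi)$. It is therefore a closed subset of a product of projective spaces, and $\Sigma$ is its image under the second projection. The image of a projective algebraic set under a morphism is closed, so $\Sigma$ is closed. By Lemma~\ref{lem:fiber}(i), which applies since $s-1\le D$, we have $o\notin\Sigma$. Hence $\pi$ restricts to a morphism $\Sigma\to\mathbb{P}V$, and $\pi(\Sigma)$ is closed.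

A point of $X$-rank at most $s-1$ is $\pi(\xi)$ for a combination $\xi$ of at most $s-1$ functionals $\mathrm{ev}_t$. Adding further points if necessary, $\xi\in\langle E\rangle$ with $\deg E=s-1$. So $\pi(\Sigma)$ contains all points of rank at most $s-1$, and therefore contains $\sigma_{s-1}(X)$. If $p\in\sigma_{s-1}(X)$, then $p\in\pi\langle E\rangle$ for some $E$ of degree $s-1$, and Lemma~\ref{lem:fiber}(ii) gives $\deg E\ge s$ or $\deg E\ge r$. Both are false, since $s-1<s<r$. This completes the proof of Theorem~\ref{thm:general}.

\begin{proof}[Proof of Corollary~\ref{cor:powers}]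
Take $X,p$ from Theorem~\ref{thm:general} with $M=r^{k-1}$. We use induction on $j$, and $j=1$ is $\mathrm{R}_X(p)=r$. For $2\le j\le k$ let $Y=X^{\times(j-1)}$ and $u=p^{\otimes(j-1)}$. Then $\mathrm{R}_Y(u)=r^{j-1}\le M$, so $\mathrm{R}_{X^{\times j}}(p^{\otimes j})=r\cdot r^{j-1}$. For $(s,r)=(2,3)$ and $k=2$ the condition on $d$ is $d\ge10$, so $n=d-1$ can be any integer with $n\ge9$.
\end{proof}

\begin{remark}\label{rem:hyp}
If $s=1$, then $p=\pi(\mathrm{ev}_q)$ lies on $X$ and has rank $1$, so Step~2 needs $s\ge2$. If $s>r$, then $\underline{\mathrm{R}}_X(p)\le r<s$, so Step~4 fails. The restriction $\mathrm{R}_Y(u)\le M$ cannot be removed for a fixed pair $(X,p)$: without it, the induction above would give $\mathrm{R}_{X^{\times k}}(p^{\otimes k})=r^k$ for all $k$, which contradicts Theorem~\ref{thm:upper}.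
\end{remark}

\section{Cones}\label{sec:cones}

Passing to a cone raises the dimension of the variety and changes none of the ranks, because the cone projects back onto its base.

\begin{proposition}\label{prop:cone}
Let $X\subseteq\mathbb{P}V$ be a variety, let $m\ge1$, and let $X'\subseteq\mathbb{P}(V\oplus\mathbb{C}^m)$ be the cone over $X$ with vertex $\mathbb{P}\mathbb{C}^m$, defined by $\widehat{X'}=\widehat{X}\times\mathbb{C}^m$. Then $X'$ is a variety of dimension $\dim X+m$, and for all $p\in\mathbb{P}V$ and $j\ge1$
\[
\underline{\mathrm{R}}_{X'}(p)=\underline{\mathrm{R}}_X(p),\qquad \mathrm{R}_{X'^{\times j}}(p^{\otimes j})=\mathrm{R}_{X^{\times j}}(p^{\otimes j}).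
\]
In particular, the statements on rank and border rank in Corollary~\ref{cor:powers} are realized by varieties of every dimension at least $1$, and the conjecture fails in every such dimension.
\end{proposition}

\begin{proof}
The set $\widehat{X}\times\mathbb{C}^m$ is a closed irreducible cone of dimension $\dim X+1+m$ that spans $V\oplus\mathbb{C}^m$, so $X'$ is a variety of dimension $\dim X+m$. Since $X\subset X'$, both inequalities ``$\le$'' hold. Let $\rho:V\oplus\mathbb{C}^m\to V$ be the projection. It fixes $p$ and maps $\widehat{X'}$ onto $\widehat{X}$, sending some vectors to $0$.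

Apply $\rho^{\otimes j}$ to an expression of $p^{\otimes j}$ as a sum of $N$ vectors of the affine cone over $X'^{\times j}$. Each term goes to $0$ or to a vector of the affine cone over $X^{\times j}$, and the sum is still $p^{\otimes j}$. So $\mathrm{R}_{X^{\times j}}(p^{\otimes j})\le N$.

For the border rank, let $k\ge1$ and let $\Gamma\subseteq\mathbb{P}(V\oplus\mathbb{C}^m)$ be the set of points $g$ with $\rho(g)\in\widehat{\sigma_k(X)}$. It is closed, being defined by the equations of $\sigma_k(X)$ composed with $\rho$. If $g$ has $X'$-rank at most $k$, then $\rho(g)$ is $0$ or has $X$-rank at most $k$, so $g\in\Gamma$. Hence $\sigma_k(X')\subseteq\Gamma$. If $p\in\sigma_k(X')$, then $p=\rho(p)\in\sigma_k(X)$.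
\end{proof}

\section{High powers}\label{sec:upper}

The heuristic of the introduction presents $p^{\otimes k}$ as a limit of tensors $g^{\otimes k}$ of rank at most $s^k$, and the difficulty is to turn a limit into a finite sum. The tensors $g^{\otimes k}$ all lie in the space of symmetric tensors, whose dimension grows only polynomially in $k$, so their span is generated by few of them.

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
Let $\Omega\subset\mathbb{C}^{n+1}$ be the set of nonzero vectors of $X$-rank at most $s$, and let $L_k\subseteq\mathrm{Sym}^k\mathbb{C}^{n+1}\subseteq(\mathbb{C}^{n+1})^{\otimes k}$ be the linear span of $\{g^{\otimes k} : g\in\Omega\}$. The set of points $g\in\mathbb{P}^n$ with $g^{\otimes k}\in L_k$ is Zariski closed: it is the common zero set of the forms $g\mapsto\ell(g^{\otimes k})$ of degree $k$, where $\ell$ runs over the linear forms that vanish on $L_k$. It contains all points of rank at most $s$, hence it contains $\sigma_s(X)$, and so $p^{\otimes k}\in L_k$.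

Choose a basis of $L_k$ among the tensors $g^{\otimes k}$ with $g\in\Omega$. It has at most $\dim\mathrm{Sym}^k\mathbb{C}^{n+1}=\binom{n+k}{n}$ elements, each of $X^{\times k}$-rank at most $s^k$ by \eqref{eq:submult}. Writing $p^{\otimes k}$ in this basis gives the bound.

Since $X$ is nondegenerate, $r\le n+1$, and therefore
\[
\frac{s}{r}\le1-\frac1r\le1-\frac{1}{n+1}=\frac{n}{n+1}.
\]
So $\mathrm{R}_{X^{\times k}}(p^{\otimes k})\le\binom{n+k}{n}\left(\frac{n}{n+1}\right)^kr^k$, which proves the second claim. For fixed $n$, the binomial coefficient is a polynomial in $k$ and $\left(\frac{n}{n+1}\right)^k$ decays exponentially, so their product tends to $0$.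
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:exponent}]
Theorem~\ref{thm:upper} shows that $e(n)$ is finite. If $\mathrm{R}_{X^{\times k}}(p^{\otimes k})<r^k$ with $r=\mathrm{R}_X(p)$, then \eqref{eq:submult} gives $\mathrm{R}_{X^{\times(k+1)}}(p^{\otimes(k+1)})\le r\,\mathrm{R}_{X^{\times k}}(p^{\otimes k})<r^{k+1}$, so strictness persists for all larger powers. For the lower bound apply Corollary~\ref{cor:powers} with $(s,r)=(2,3)$ and $d=n+1$. Its hypothesis reads $n+1\ge2\cdot3^{k-1}+4$, that is, $2\cdot3^{k-1}\le n-3$, and it holds for $k=1+\lfloor\log_3\frac{n-3}{2}\rfloor$. For this $k$ there is a pair $(X,p)$ in $\mathbb{P}^n$ with border rank $2$ and rank $3$ for which equality holds at all powers $j\le k$, so $e(n)>k$. If $n\ge9$, then $\frac{n-3}{2}\ge3$ and $k\ge2$, so $e(n)\ge3$.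
\end{proof}

\begin{thebibliography}{9}

\bibitem{BBGOV}
Edoardo Ballico, Alessandra Bernardi, Fulvio Gesmundo, Alessandro Oneto, Emanuele Ventura,
\emph{Geometric conditions for strict submultiplicativity of rank and border rank},
arXiv:1909.03811 (2019).

\end{thebibliography}
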